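\title{Integral and $\ell$-adically good extensions of $A$-motives over a local field}

\begin{abstract}
Let $\underline{M}$ be an $A$-motive over a completion $F_{\mathfrak p}$ of a global function field. An extension of the neutral motive by $\underline{M}$ is \emph{integral} if it comes from the maximal integral model of $\underline{M}$, and \emph{good at $\ell$} if its sequence of $\ell$-adic Tate modules splits over the inertia group. We show that, among regulated extensions, the two conditions are not equivalent. For every choice of the base data there is a counterexample of rank two, in which moreover goodness depends on $\ell$, and there is a counterexample of rank one with good reduction that works for all admissible $\ell$ at once. We prove that for every $A$-motive the good classes form exactly the prime-to-$\ell$ saturation of the integral classes. This gives criteria for equality and for independence of $\ell$, and a class of motives with good reduction for which equality holds.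
\end{abstract}

\section{The question and the results}\label{sec:intro}

An extension of one $A$-motive by another over a local field can be called unramified in two senses. One can ask that it extend over the valuation ring; this condition is intrinsic but refers to integral models. Or one can ask that the associated extension of $\ell$-adic Galois representations split over the inertia group; this condition is visible on a realization but refers to an auxiliary prime $\ell$. This paper determines the relation between the two.

\subsection{Motives and their extensions}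
Let $\mathbb F$ be a finite field with $q$ elements, $C$ a smooth projective geometrically irreducible curve over $\mathbb F$, $\infty$ a closed point of $C$, and $A$ the ring of functions on $C$ regular away from $\infty$, with fraction field $K$. Let $F$ be a finite extension of $K$, $\mathcal O_F$ the integral closure of $A$ in $F$, $\mathfrak p$ a maximal ideal of $\mathcal O_F$, and $F_{\mathfrak p}$ the completion of $F$ at $\mathfrak p$. We write $\mathcal O$ for the valuation ring of $F_{\mathfrak p}$, $\pi$ for a uniformizer, $k$ for the finite residue field, and $\ell_0=\mathfrak p\cap A$ for the maximal ideal of $A$ below $\mathfrak p$. Thus $\mathfrak p$ is not above a maximal ideal $\ell$ exactly when $\ell\neq\ell_0$. Unadorned tensor products are over $\mathbb F$. Put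
\[R=A\otimes\mathcal O,\qquad R_F=A\otimes F_{\mathfrak p}=R[1/\pi].\]
The ring $A$ maps to $R$ in two ways. An element $a\in A$ acting on an $R$-module always means $a\otimes1$; the image of $a$ in $\mathcal O$ is always written $1\otimes a$. An element $c\in F_{\mathfrak p}$ means $1\otimes c$.

On any ring $A'\otimes F'$, with $A'$ and $F'$ commutative $\mathbb F$-algebras, let $\sigma$ be the endomorphism $a\otimes c\mapsto a\otimes c^q$. For a module $N$ over such a ring $S$ put $\sigma^*N=S\otimes_{\sigma,S}N$. Let $\mathfrak j\subset R$ be the ideal generated by the elements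
\[f_a=a\otimes1-1\otimes a\qquad(a\in A),\]
and for an $R$-module $N$ let $N[\mathfrak j^{-1}]$ be the module of sections of $\widetilde N$ over $U=\operatorname{Spec}R\setminus V(\mathfrak j)$. If $N$ is an $R_F$-module, these are the sections over $\operatorname{Spec}R_F\setminus V(\mathfrak jR_F)$. For $A=\mathbb F[t]$ and $\theta=1\otimes t$ one has $R=\mathcal O[t]$, $\mathfrak j=(t-\theta)$ and $N[\mathfrak j^{-1}]=N[1/(t-\theta)]$, and $\sigma$ raises the coefficients of a polynomial in $t$ to the $q$-th power.

An \emph{$A$-motive} over $F_{\mathfrak p}$ is a pair $\underline M=(M,\tau_M)$, where $M$ is a finite projective $R_F$-module and $\tau_M\colon(\sigma^*M)[\mathfrak j^{-1}]\to M[\mathfrak j^{-1}]$ is an $R_F$-linear isomorphism. For $x\in M$ we put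
\[\tau(x)=\tau_M(1\otimes x)\in M[\mathfrak j^{-1}].\]
The map $\tau$ is additive and satisfies $\tau(rx)=\sigma(r)\tau(x)$; in particular it is $A$-linear. The \emph{neutral motive} $\mathbf 1$ is $R_F$ with $\tau=\sigma$.

Let $\mathcal E=\operatorname{Ext}^1(\mathbf 1,\underline M)$ be the $A$-module of extensions in the exact category of $A$-motives over $F_{\mathfrak p}$. For $m\in M[\mathfrak j^{-1}]$ let $\underline E_m$ be the motive $M\oplus R_F$ with $\tau(x,c)=(\tau(x)+\sigma(c)m,\sigma(c))$, and let $\iota(m)$ be its class. A splitting of $\underline E_m$ is an element $(x,1)$ fixed by $\tau$, that is, a solution $x\in M$ of $x-\tau(x)=m$. We use the following known fact.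
\begin{itemize}
\item[(F1)] The map $\iota\colon M[\mathfrak j^{-1}]\to\mathcal E$ is $A$-linear and surjective, with kernel $(1-\tau)M$.
\end{itemize}

\subsection{Integral, good and regulated classes}
A \emph{model} of $\underline M$ is a finite $R$-submodule $N\subset M$ with $N[1/\pi]=M$ and $\tau_M(\sigma^*N)\subset N[\mathfrak j^{-1}]$. Since $\tau_M(\sigma^*N)$ is spanned over $R$ by $\tau(N)$ and $\tau$ is semilinear, the last condition says that $\tau(n)\in N[\mathfrak j^{-1}]$ for $n$ in a set of generators of $N$. A model is \emph{maximal} if it is not strictly contained in another model. The following is known.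
\begin{itemize}
\item[(F2)] A maximal model exists, is unique, and is locally free over $R$.
\end{itemize}
We denote it by $L$. The module of \emph{integral} classes is $\mathcal E_{\mathcal O}=\iota(L[\mathfrak j^{-1}])$. If $m\in L[\mathfrak j^{-1}]$, then $L\oplus R$ is a model of $\underline E_m$, so the extension is the generic fiber of a sequence $0\to L\to L\oplus R\to R\to0$ of models. We say that $\underline M$ has \emph{good reduction} if $\tau_M$ restricts to an isomorphism $(\sigma^*L)[\mathfrak j^{-1}]\cong L[\mathfrak j^{-1}]$.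

Let $\ell\neq\ell_0$ be a maximal ideal of $A$, $A_\ell$ the $\ell$-adic completion of $A$, $F_{\mathfrak p}^s$ a separable closure of $F_{\mathfrak p}$, $G=\operatorname{Gal}(F_{\mathfrak p}^s/F_{\mathfrak p})$ and $I\subset G$ the inertia subgroup. Let $S_\ell=\varprojlim_n(A/\ell^n)\otimes F_{\mathfrak p}^s$ be the $\ell$-adic completion of $A\otimes F^s_{\mathfrak p}$. The ideal $\mathfrak j$ generates the unit ideal of $S_\ell$ (Lemma~\ref{lem:alpha}). Hence for an $A$-motive $\underline E$ the elements of $E[\mathfrak j^{-1}]$ have images in $E\otimes_{R_F}S_\ell$, the map $\tau_E$ becomes an isomorphism over $S_\ell$, and $\tau$ extends to a $\sigma$-semilinear endomorphism of $E\otimes_{R_F}S_\ell$. The \emph{Tate module} is $T_\ell\underline E=\{x\in E\otimes_{R_F}S_\ell:\tau(x)=x\}$. The following is known.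
\begin{itemize}
\item[(F3)] $T_\ell\underline E$ is a finite free $A_\ell$-module with continuous $G$-action, and $T_\ell$ is exact on short exact sequences of $A$-motives.
\end{itemize}
A class $[\underline E]\in\mathcal E$ is \emph{good at $\ell$} if $0\to T_\ell\underline M\to T_\ell\underline E\to T_\ell\mathbf 1\to0$ splits as a sequence of $A_\ell[I]$-modules. These classes form a submodule $\mathcal E_{\mathrm{good},\ell}$.

It is known that $\mathcal E_{\mathcal O}\subseteq\mathcal E_{\mathrm{good},\ell}$, and that equality fails in general, already for $\underline M=\mathbf 1$ and suitable $\ell$ and $\mathfrak p$. We include a proof of the inclusion (Proposition~\ref{prop:inclusion}) and an instance of the failure (Example~\ref{ex:nonreg}). In that instance the representative $m$ has a pole of high order along $\mathfrak j$, and the last definition excludes such poles.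

Let $\widehat R$ be the $\mathfrak j$-adic completion of $R_F$. The \emph{Hodge polygon} of an $A$-motive $\underline E$ is the polygon determined by the relative position (the elementary divisors) of the lattices $E\otimes\widehat R$ and $\tau_E(\sigma^*E\otimes\widehat R)$; it is the Hodge polygon of the Hodge--Pink structure attached to $\underline E$. An extension $0\to\underline M\to\underline E\to\underline N\to0$ is \emph{regulated} if $\underline E$ and $\underline M\oplus\underline N$ have the same Hodge polygon. The regulated classes form a submodule $\mathcal E^{\mathrm{reg}}\subset\mathcal E$. We shall use only the following known description of it. Put $M^+=M+\tau_M(\sigma^*M)\subset M[\mathfrak j^{-1}]$.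
\begin{itemize}
\item[(F4)] The map $\iota$ induces an isomorphism $M^+/(1-\tau)M\cong\mathcal E^{\mathrm{reg}}$.
\end{itemize}
So $\iota(m)$ is regulated if and only if $m\in M^+$: the poles of $m$ along $\mathfrak j$ are no worse than those that $\tau_M$ already has. Put $\mathcal E^{\mathrm{reg}}_{\mathcal O}=\mathcal E^{\mathrm{reg}}\cap\mathcal E_{\mathcal O}$ and $\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}=\mathcal E^{\mathrm{reg}}\cap\mathcal E_{\mathrm{good},\ell}$. The following problem comes from \cite{Gazda}.

\medskip
\noindent\textbf{Problem.} \emph{Is it true that for every $A$-motive $\underline M$ over $F_{\mathfrak p}$ and every maximal ideal $\ell\neq\ell_0$ of $A$,}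
\begin{equation}\label{eq:problem}
\mathcal E^{\mathrm{reg}}_{\mathcal O}=\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}\,?
\end{equation}
\emph{In particular, is $\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}$ independent of $\ell$?}
\medskip

A positive answer is a reasonable guess: one inclusion always holds, the condition $m\in M^+$ removes the known failure for $\mathbf 1$, and for $\underline M=\mathbf 1$ the equality \eqref{eq:problem} does hold, by a direct computation with Artin--Schreier equations (Example~\ref{ex:neutral}).

\subsection{Results}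
Both parts of the Problem have a negative answer. The reason is that Tate modules are $A_\ell$-modules, so that elements of $A\setminus\ell$ act invertibly on them: if $s\in A\setminus\ell$ and $se$ is integral, then $e$ is good at $\ell$, whether or not $e$ is integral. A counterexample is therefore a regulated class that is not integral but has an integral multiple. In the two theorems below a multiple of the class is even zero.

\begin{theorem}[rank two]\label{thm:rank2}
Let $\ell\neq\ell_0$ be a maximal ideal of $A$, and let $a\in A\setminus\ell$ be a non-unit; such an $a$ exists. Let $\underline M$ be the $A$-motive $M=R_Fe_1\oplus R_Fe_2$ with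
\[\tau(e_1)=e_1,\qquad\tau(e_2)=e_2+a\pi^{-1}e_1,\]
and let $e=\iota(\pi^{-1}e_1)$.
\begin{itemize}
\item[(a)] The class $e$ is regulated and good at $\ell$, and its sequence of Tate modules even splits over $G$; but $e\notin\mathcal E_{\mathcal O}$.
\item[(b)] If $\ell'\neq\ell_0$ is a maximal ideal containing $a$, then $e$ is not good at $\ell'$.
\end{itemize}
Hence for any two distinct maximal ideals $\ell,\ell'\neq\ell_0$ and $a\in\ell'\setminus\ell$, the modules $\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}$ and $\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell'}$ of this motive differ.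
\end{theorem}

\begin{theorem}[rank one, good reduction]\label{thm:rank1}
Let $A=\mathbb F[t]$, let $\theta$ be the image of $t$ in $F=\mathbb F(\lambda)$, where $\lambda^{q-1}=-\theta$ (for $q=2$, $F=K$), and let $\mathfrak p=(\lambda)$, $\pi=\lambda$. Let $\underline M$ be the $A$-motive $M=F_{\mathfrak p}[t]$ with $\tau_M=t-\theta$. Then $\underline M$ has good reduction, and the class $e=\iota(\pi^{-q})$ is regulated, good at every $\ell\neq(t)=\ell_0$, and not in $\mathcal E_{\mathcal O}$.
\end{theorem}

The main positive result says that this mechanism is the only one, with or without the condition of being regulated.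

\begin{theorem}[saturation]\label{thm:sat}
Let $\underline M$ be any $A$-motive over $F_{\mathfrak p}$ and $\ell\neq\ell_0$. Then
\begin{align*}
\mathcal E_{\mathrm{good},\ell}&=\{e\in\mathcal E:\ se\in\mathcal E_{\mathcal O}\text{ for some }s\in A\setminus\ell\},\\
\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}&=\{e\in\mathcal E^{\mathrm{reg}}:\ se\in\mathcal E^{\mathrm{reg}}_{\mathcal O}\text{ for some }s\in A\setminus\ell\}.
\end{align*}
In particular the two sides of \eqref{eq:problem} agree after localization at $\ell$.
\end{theorem}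

For an $A$-module $H$ and an ideal $\mathfrak a$, let $H[\mathfrak a]$ be the submodule killed by $\mathfrak a$ and $H[\mathfrak a^\infty]=\bigcup_nH[\mathfrak a^n]$; write $H[s]=H[sA]$. The letters $\ell,\ell'$ denote maximal ideals of $A$.

\begin{corollary}\label{cor:torsion}
Let $H=\mathcal E^{\mathrm{reg}}/\mathcal E^{\mathrm{reg}}_{\mathcal O}$.
\begin{itemize}
\item[(a)] For $\ell\neq\ell_0$ one has $\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}/\mathcal E^{\mathrm{reg}}_{\mathcal O}=\bigoplus_{\ell'\neq\ell}H[\ell'^\infty]$. The equality \eqref{eq:problem} holds for $(\underline M,\ell)$ if and only if $H[\ell']=0$ for all $\ell'\neq\ell$. It holds for all $\ell\neq\ell_0$ if and only if $H$ is torsion-free.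
\item[(b)] The module $\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}$ is independent of $\ell\neq\ell_0$ if and only if $H[\ell']=0$ for all $\ell'\neq\ell_0$. Moreover
\[\bigcap_{\ell\neq\ell_0}\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}=\{e\in\mathcal E^{\mathrm{reg}}:\ \ell_0^ne\subset\mathcal E^{\mathrm{reg}}_{\mathcal O}\text{ for some }n\}.\]
\item[(c)] For $0\neq s\in A$ put $X_s=\{x\in M:\ x-\tau(x)\in sM^++L[\mathfrak j^{-1}]\}$. Then $H[s]\cong X_s/(L+sM)$.
\end{itemize}
\end{corollary}

\begin{theorem}[good reduction]\label{thm:goodred}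
Assume that $\underline M$ has good reduction.
\begin{itemize}
\item[(a)] The module $\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}$ is independent of $\ell\neq\ell_0$, and equals $\{e\in\mathcal E^{\mathrm{reg}}:\ell_0^ne\subset\mathcal E^{\mathrm{reg}}_{\mathcal O}\text{ for some }n\}$.
\item[(b)] If moreover $L\subset\tau_M(\sigma^*L)$, then $\mathcal E^{\mathrm{reg}}_{\mathcal O}=\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}$ for all $\ell\neq\ell_0$.
\end{itemize}
\end{theorem}

By Theorem~\ref{thm:rank1} the extra hypothesis in (b) cannot be dropped. Both hypotheses hold for $A=\mathbb F[t]$, $M=F_{\mathfrak p}[t]$, $\tau_M=(t-\theta)^{-n}$ with $n\ge0$: by Lemma~\ref{lem:rankone} below $L=\mathcal O[t]$, the reduction is good, and $\tau_M(\sigma^*L)=(t-\theta)^{-n}L\supset L$.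

Section~\ref{sec:tools} translates integrality and goodness into statements about the equation $y-\tau(y)=m$. Section~\ref{sec:neutral} treats $\underline M=\mathbf 1$ by hand; it contains the idea of the counterexamples (Section~\ref{sec:counter}) and of the saturation theorem (Section~\ref{sec:sat}). Sections~\ref{sec:torsion} and~\ref{sec:goodred} prove the corollary and Theorem~\ref{thm:goodred}.

\section{Valuations, models and splittings}\label{sec:tools}

\subsection{The Gauss valuation}
The ring $R$ is of finite type over $\mathcal O$, hence noetherian, so finite locally free $R$-modules are direct summands of finite free modules. Since $C$ is smooth and geometrically irreducible, $R/\pi R=A\otimes k$ is the coordinate ring of a smooth irreducible affine curve over $k$, that is, a Dedekind domain. For the same reason $\mathbb F$ is the field of constants of $C$, and $A^\times=\mathbb F^\times$: a unit of $A$ has a divisor of degree zero supported at $\infty$, so it is constant.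

Let $v$ be the normalized valuation of $F_{\mathfrak p}$. For an $\mathbb F$-basis $(b_i)$ of $A$ put $v(\sum b_i\otimes c_i)=\min_iv(c_i)$ on $R_F$. This is the largest integer $j$ with $\sum b_i\otimes c_i\in\pi^jR$, so it does not depend on the basis, and $R=\{v\ge0\}$. As $\pi R$ is a prime ideal, $v(gh)=v(g)+v(h)$. So $R_F$ is a domain and $v$ extends to a discrete valuation of $Q=\operatorname{Frac}R$, with valuation ring $R_{(\pi)}$, the localization of $R$ at $\pi R$. Computing in a basis of $A$ that contains $a$, or both $1$ and $a$, we find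
\begin{equation}\label{eq:gauss}
v(\sigma g)=q\,v(g)\ \ (g\in R_F),\qquad v(a)=0\ \ (0\neq a\in A),\qquad v(f_a)=0\ \ (a\in A\setminus\mathbb F).
\end{equation}
Since $f_a=0$ for $a\in\mathbb F$, the open set $U$ is the union of the $D(f_a)$ with $a\in A\setminus\mathbb F$. Hence for a torsion-free $R$-module $N$,
\begin{equation}\label{eq:sections}
N[\mathfrak j^{-1}]=\bigcap_{a\in A\setminus\mathbb F}N[1/f_a]\qquad\text{inside }N\otimes_RQ.
\end{equation}
The first lemma says that inverting $\mathfrak j$ does not disturb integrality at $\pi$.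

\begin{lemma}\label{lem:val}
Let $P$ be a finite locally free $R$-module and $P_F=P[1/\pi]$. Inside $P\otimes_RQ$:
\begin{itemize}
\item[(a)] $P_F\cap P[\mathfrak j^{-1}]=P$;
\item[(b)] $P_F[\mathfrak j^{-1}]/P[\mathfrak j^{-1}]$ is a torsion-free $A$-module, and each of its elements is killed by a power of $\pi$;
\item[(c)] if $g\in R$ and $v(g)=0$, then $P_F[\mathfrak j^{-1}]\cap P[1/g]\subset P[\mathfrak j^{-1}]$.
\end{itemize}
\end{lemma}

\begin{proof}
All constructions commute with finite direct sums, so we may take $P=R$. We claim that $R[\mathfrak j^{-1}]=\{u\in R_F[\mathfrak j^{-1}]:v(u)\ge0\}$. Let $u\in R_F[\mathfrak j^{-1}]$ and $a\in A\setminus\mathbb F$. For large $N$ the element $f_a^Nu$ lies in $R_F$ and has valuation $v(u)$ by \eqref{eq:gauss}. So $u\in R[1/f_a]$ if and only if $v(u)\ge0$, and the claim follows from \eqref{eq:sections}. Now (a) holds as $R=\{v\ge0\}$ in $R_F$, (b) holds as $v(su)=v(u)$ for $0\neq s\in A$ and $v(\pi^iu)=i+v(u)$, and (c) holds as $v\ge0$ on $R[1/g]$.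
\end{proof}

By (F2) the lemma applies to $P=\pi^iL$, with $P_F=M$, and to $P=\pi^i\sigma^*L$, with $P_F=\sigma^*M$.

\subsection{The maximal model}

\begin{lemma}\label{lem:model}
\begin{itemize}
\item[(a)] Every model of $\underline M$ is contained in $L$.
\item[(b)] If $x\in M$ and $x-\tau(x)\in L[\mathfrak j^{-1}]$, then $x\in L$.
\item[(c)] If $\tau(M)\subset M$, then $\tau(L)\subset L$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $N$ is a model, then $L+N$ is a model containing $L$, so $L+N=L$. (b) We have $\tau(x)\in x+L[\mathfrak j^{-1}]\subset(L+Rx)[\mathfrak j^{-1}]$, so $L+Rx$ is a model. (c) $\tau(L)\subset M\cap L[\mathfrak j^{-1}]=L$ by Lemma~\ref{lem:val}(a).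
\end{proof}

\begin{lemma}\label{lem:rankone}
Let $\gamma$ be a unit of $R_F[\mathfrak j^{-1}]$ with $v(\gamma)=0$, and let $\underline M$ be $R_F$ with $\tau(w)=\gamma\,\sigma(w)$. Then $L=R$ and $\underline M$ has good reduction.
\end{lemma}

\begin{proof}
By the claim in the proof of Lemma~\ref{lem:val}, $\gamma$ is a unit of $R[\mathfrak j^{-1}]$. So $R$ is a model, $R\subset L$, and good reduction follows once $L=R$. As $L$ is finite over $R$, there is $w\in L$ of minimal valuation. Fix $a\in A\setminus\mathbb F$. For large $N$ the element $f_a^N\tau(w)$ lies in $L$ and has valuation $q\,v(w)$. Minimality gives $q\,v(w)\ge v(w)$, so $v(w)\ge0$.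
\end{proof}

The next lemma decides whether a class with an integral multiple is itself integral. It is used in both counterexamples and in Corollary~\ref{cor:torsion}(c).

\begin{lemma}[division lemma]\label{lem:division}
Let $m\in M[\mathfrak j^{-1}]$ and $0\neq s\in A$, and suppose $sm=l+x-\tau(x)$ with $l\in L[\mathfrak j^{-1}]$ and $x\in M$. Then $\iota(m)\in\mathcal E_{\mathcal O}$ if and only if $x\in L+sM$.
\end{lemma}

\begin{proof}
By (F1), $\iota(m)\in\mathcal E_{\mathcal O}$ means $m=l'+z-\tau(z)$ with $l'\in L[\mathfrak j^{-1}]$ and $z\in M$. In that case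
\[(x-sz)-\tau(x-sz)=(sm-l)-s(m-l')=sl'-l\in L[\mathfrak j^{-1}],\]
so $x-sz\in L$ by Lemma~\ref{lem:model}(b). Conversely, if $x=l''+sz$ with $l''\in L$ and $z\in M$, then $s(m-z+\tau(z))=l+l''-\tau(l'')\in L[\mathfrak j^{-1}]$, and Lemma~\ref{lem:val}(b) gives $m-z+\tau(z)\in L[\mathfrak j^{-1}]$.
\end{proof}

\subsection{Splittings over inertia}
Since $R/\mathfrak j=\mathcal O$, the closed set $V(\mathfrak j)$ meets $V(\pi)=\operatorname{Spec}(A\otimes k)$ in a single point, which lies above $\ell_0$. Away from $\ell_0$, therefore, $\mathfrak j$ is invertible modulo powers of $\pi$. This is the role of the hypothesis $\ell\neq\ell_0$, and we use it in the following form.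

\begin{lemma}\label{lem:alpha}
Let $\ell\neq\ell_0$, $\alpha\in\ell_0\setminus\ell$ and $f=f_\alpha\in\mathfrak j$. Then $v(\alpha f)=0$; the element $f$ acts bijectively on every $R[1/\alpha]$-module killed by a power of $\pi$; and $f$ is a unit in $(A/\ell^n)\otimes\mathcal O$ for all $n$, hence in $S_\ell$.
\end{lemma}

\begin{proof}
As $0\neq\alpha\in\ell_0$, we have $\alpha\notin\mathbb F$, so $v(\alpha f)=0$ by \eqref{eq:gauss}, and $1\otimes\alpha\in\pi R$. Where $\alpha$ is invertible, $f=\alpha(1-\alpha^{-1}(1\otimes\alpha))$ is inverted by a geometric series. The series is finite on a module killed by a power of $\pi$, and it converges in $(A/\ell^n)\otimes\mathcal O$, which is finite free over $\mathcal O$ and in which $\alpha$ is a unit.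
\end{proof}

The residue field $k$ lifts uniquely to a subfield of $\mathcal O$, and $\mathcal O=k[[\pi]]$. The fixed field of $I$ is the maximal unramified extension $F_{\mathfrak p}^{\mathrm{nr}}=\bigcup_{k'}k'((\pi))$, the union over the finite extensions $k'$ of $k$ in $\bar k$. Its valuation ring $\mathcal O^{\mathrm{nr}}$ has uniformizer $\pi$, and $\Gamma=G/I=\operatorname{Gal}(\bar k/k)$ acts on the coefficients of Laurent series.

\begin{lemma}\label{lem:split}
Let $\ell\neq\ell_0$ and $m\in M[\mathfrak j^{-1}]$.
\begin{itemize}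
\item[(a)] The class $\iota(m)$ is good at $\ell$ if and only if there is an $I$-invariant $y\in M\otimes_{R_F}S_\ell$ with
\begin{equation}\label{eq:AS}
y-\tau(y)=m.
\end{equation}
Such a $y$ is the same as a compatible system of solutions $y_n\in(M/\ell^nM)\otimes_{F_{\mathfrak p}}F_{\mathfrak p}^{\mathrm{nr}}$ of \eqref{eq:AS} modulo $\ell^n$. If $y$ is $G$-invariant, the sequence of Tate modules splits over $G$.
\item[(b)] If $s\in A\setminus\ell$, $e\in\mathcal E$ and $se\in\mathcal E_{\mathrm{good},\ell}$, then $e\in\mathcal E_{\mathrm{good},\ell}$.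
\end{itemize}
\end{lemma}

\begin{proof}
(a) In an $\mathbb F$-basis of $A/\ell^n$, an element of $(A/\ell^n)\otimes F_{\mathfrak p}^s$ is fixed by $\sigma$ if and only if its coordinates satisfy $c^q=c$. So $T_\ell\mathbf 1=A_\ell$ with trivial action, and a splitting is determined by the image $(y,1)\in T_\ell\underline E_m$ of $1$, which must be invariant and satisfy $\tau(y)+m=y$. As $M$ is finite projective, $M\otimes_{R_F}S_\ell=\varprojlim_n(M/\ell^nM)\otimes_{F_{\mathfrak p}}F_{\mathfrak p}^s$, and the $I$-invariants at level $n$ are $(M/\ell^nM)\otimes_{F_{\mathfrak p}}F_{\mathfrak p}^{\mathrm{nr}}$.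

(b) Let $e=\iota(m)$. If $y$ solves \eqref{eq:AS} for $sm$, then $s^{-1}y$ solves it for $m$, because $s\in A_\ell^\times$ and $\tau$ is $A_\ell$-linear.
\end{proof}

\section{The neutral motive}\label{sec:neutral}

Let $\underline M=\mathbf 1$. Then $M=M^+=R_F$, $\tau=\sigma$, and $L=R$ by Lemma~\ref{lem:rankone}.

\begin{example}[equality for regulated classes]\label{ex:neutral}
Let $m=\sum_{i=1}^rb_i\otimes m_i\in R_F$ with $b_1,\dots,b_r\in A$ linearly independent over $\mathbb F$, and suppose that $\iota(m)$ is good at $\ell$. We show that $\iota(m)$ is integral. The span of the $b_i$ is a finite set and $\bigcap_n\ell^n=0$, so for some $n$ the $b_i$ are part of a basis of $A/\ell^n$. Let $y_n$ be as in Lemma~\ref{lem:split}(a) and let $c_i\in F_{\mathfrak p}^{\mathrm{nr}}$ be its coordinate at $b_i$. Then $c_i-c_i^q=m_i$. The solution $c_i$ need not lie in $F_{\mathfrak p}$, but only its polar part matters. For $c\in\bar k((\pi))$ let $c^-\in\pi^{-1}\bar k[\pi^{-1}]$ be the sum of the terms of negative degree. The map $c\mapsto c^-$ is additive and commutes with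 $c\mapsto c^q$ and with $\Gamma$, so
\[c_i^--(c_i^-)^q=m_i^-.\]
On polar parts $z\mapsto z-z^q$ is injective, since $v(z^q)=q\,v(z)<v(z)$ for $z\neq0$. For $g\in\Gamma$ both $c_i^-$ and $gc_i^-$ solve the displayed equation, so they are equal, and $c_i^-\in\pi^{-1}k[\pi^{-1}]$. With $x=\sum b_i\otimes c_i^-\in R_F$ we get $m-(x-\tau(x))=\sum b_i\otimes(m_i-m_i^-)\in R$.
\end{example}

The proof of Theorem~\ref{thm:sat} follows the same path: pass to polar parts, show that $1-\tau$ is injective on them, and descend along $\Gamma$. One step does not generalize. Here $\tau$ acts separately on each coordinate, so a solution over $A/\ell^n$ lifts to a solution over $A$. In general the matrix of $\tau$ involves $A$, the descent yields a solution over $A_\ell$ only, and returning to $A$ costs a denominator $s\in A\setminus\ell$.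

\begin{example}[failure without the regulated condition]\label{ex:nonreg}
Let $A=\mathbb F[t]$ and $\ell_0=(t)$, so $v(\theta)\ge1$. Put $x=\pi^{-1}$, $c=x-\tau(x)=\pi^{-1}-\pi^{-q}$ and $m=c\,t^{q-1}/(t-\theta)^q$. Since $(t-\theta)^q=t^q-\theta^q$,
\[tm=c+\frac{c\,\theta^q}{(t-\theta)^q}=x-\tau(x)+l,\qquad l=\frac{c\,\theta^q}{(t-\theta)^q}\in R[\mathfrak j^{-1}].\]
So $t\iota(m)$ is integral, hence good at every $\ell\neq(t)$, and so is $\iota(m)$ by Lemma~\ref{lem:split}(b). But $\pi^{-1}\notin\mathcal O[t]+tF_{\mathfrak p}[t]$, as one sees by setting $t=0$, so $\iota(m)$ is not integral by Lemma~\ref{lem:division}. The pole along $t-\theta$, which is congruent to $t$ modulo $\pi$, is what allows the division by $t$.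
\end{example}

\section{The counterexamples}\label{sec:counter}

\subsection{Rank two}
For $\mathbf 1$ the class $\iota(\pi^{-1})$ is ramified, because $c-c^q=\pi^{-1}$ has no solution of integral valuation. The motive of Theorem~\ref{thm:rank2} is the extension of $\mathbf 1$ by $\mathbf 1$ defined by $a\pi^{-1}$. It is built so that in $M$ the element $a\pi^{-1}e_1$ lies in $(1-\tau)M$ while $\pi^{-1}e_1$ has no reason to.

\begin{proof}[Proof of Theorem~\ref{thm:rank2}]
For the existence of $a$ take $0\neq b\in\ell$ and $a=1+b$. Then $a\notin\ell$, and $b$, hence $a$, is not constant, so $a\notin\mathbb F^\times=A^\times$. The matrix of $\tau_M$ is unipotent with entries in $R_F$, so $\tau_M\colon\sigma^*M\to M$ is an isomorphism and $\underline M$ is an $A$-motive. Put $m=\pi^{-1}e_1$. It lies in $M$, so $e$ is regulated by (F4). The definition of $\tau(e_2)$ reads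
\begin{equation}\label{eq:am}
am=x-\tau(x),\qquad x=-e_2.
\end{equation}
Since $a\in A_\ell^\times$, the element $y=-a^{-1}e_2$ solves \eqref{eq:AS}, and it is $G$-invariant. By Lemma~\ref{lem:split}(a), $e$ is good at $\ell$ and the sequence splits over $G$.

\emph{The maximal model is $L=Re_1\oplus\pi Re_2$.} The right side is a model, since $\tau(\pi e_2)=\pi^qe_2+a\pi^{q-1}e_1$; so it is contained in $L$. Let $w=w_1e_1+w_2e_2\in L$. By Lemma~\ref{lem:model}(c), $\tau^i(w)=g_ie_1+h_ie_2$ lies in $L$ for all $i\ge0$, and as $L$ is finite over $R$ the valuations $v(g_i)$, $v(h_i)$ are bounded below. The recursion is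
\[h_{i+1}=\sigma(h_i),\qquad g_{i+1}=\sigma(g_i)+a\pi^{-1}\sigma(h_i).\]
From $v(h_i)=q^iv(w_2)$ we get $v(w_2)\ge0$, so $v(a\pi^{-1}\sigma(h_i))\ge-1$ for all $i$. If $v(g_i)<0$ for some $i$, then $v(\sigma g_i)=q\,v(g_i)\le-2$, so $v(g_{i+1})=q\,v(g_i)<0$, and repeating this gives $v(g_j)\to-\infty$. Hence $v(g_i)\ge0$ for all $i$. In particular $v(w_1)\ge0$, and $a\pi^{-1}\sigma(w_2)=g_1-\sigma(g_0)$ has valuation $q\,v(w_2)-1\ge0$, so $v(w_2)\ge1$.

\emph{The class $e$ is not integral.} By \eqref{eq:am} and Lemma~\ref{lem:division} we must show $e_2\notin L+aM$. Otherwise the second coordinate gives $1\in\pi R+aR_F$, so $1\in\pi\,((A/a)\otimes\mathcal O)$ inside $(A/a)\otimes F_{\mathfrak p}$. As $a$ is not a unit, $1$ is part of an $\mathbb F$-basis of $A/a$, and comparing the coordinate at $1$ gives $1\in\pi\mathcal O$, which is false. This proves (a).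

(b) Suppose $e$ is good at $\ell'\ni a$. Lemma~\ref{lem:split}(a) with $n=1$ gives $y_1,y_2\in(A/\ell')\otimes F_{\mathfrak p}^{\mathrm{nr}}$ such that $y_1e_1+y_2e_2$ solves \eqref{eq:AS} modulo $\ell'$. As $a=0$ in $A/\ell'$, the first coordinate of the equation is $y_1-\sigma(y_1)=\pi^{-1}$. In a basis of $A/\ell'$ containing $1$, the coordinate $c\in F_{\mathfrak p}^{\mathrm{nr}}$ of $y_1$ at $1$ satisfies $c-c^q=\pi^{-1}$. If $v(c)\ge0$, the left side has valuation $\ge0$. If $v(c)<0$, it has valuation $q\,v(c)\le-2$, as $v(c)$ is an integer. Both are impossible.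

For the last assertion, $a\in\ell'\setminus\ell$ is a non-unit outside $\ell$, and $e$ lies in $\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}$ but not in $\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell'}$.
\end{proof}

This motive has bad reduction: the second coordinate of an element of $\tau_M((\sigma^*L)[\mathfrak j^{-1}])$ has valuation at least $q$, so $\pi e_2$ is not such an element.

\subsection{Rank one}
With good reduction the only torsion that can occur is $\ell_0$-torsion (Theorem~\ref{thm:goodred}(a)), so we look for $x\in F_{\mathfrak p}$ with $x-\tau(x)$ divisible by $t$. For $\tau_M=t-\theta$ the constant term of $x-\tau(x)$ is $x+\theta x^q$, which vanishes when $x^{1-q}=-\theta$. This explains the choice of $F$.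

\begin{proof}[Proof of Theorem~\ref{thm:rank1}]
The ring $\mathbb F[\lambda]$ is normal and integral over $\mathbb F[\theta]$, so it is $\mathcal O_F$, and $\ell_0=(t)$. Here $\tau(w)=(t-\theta)\sigma(w)$ and $v(t-\theta)=0$, so $L=\mathcal O[t]$ and the reduction is good by Lemma~\ref{lem:rankone}. The element $m=\pi^{-q}$ lies in $M$, so $e$ is regulated. For $x=-\pi^{-1}$ we have $x^q=-\pi^{-q}$, and $-\theta=\pi^{q-1}$ gives
\[x-\tau(x)=-\pi^{-1}+(t-\theta)\pi^{-q}=-\pi^{-1}+t\pi^{-q}+\pi^{-1}=tm.\]
For $\ell\neq(t)$ the $G$-invariant element $y=t^{-1}x$ solves \eqref{eq:AS}, so $e$ is good at $\ell$. Setting $t=0$ shows $-\pi^{-1}\notin\mathcal O[t]+tF_{\mathfrak p}[t]$, so $e$ is not integral by Lemma~\ref{lem:division}.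
\end{proof}

\section{The saturation theorem}\label{sec:sat}

Fix an $A$-motive $\underline M$, a maximal ideal $\ell\neq\ell_0$, an element $\alpha\in\ell_0\setminus\ell$, and put $f=f_\alpha$. By \eqref{eq:sections}, $N[\mathfrak j^{-1}]\subset N[1/f]$ for every torsion-free $N$, and $\tau_M$ restricts to an isomorphism $(\sigma^*M)[1/f]\cong M[1/f]$.

\subsection{Reduction modulo $\ell^n$}
Put $R_n=(A/\ell^n)\otimes\mathcal O^{\mathrm{nr}}$ and $L_n=L\otimes_RR_n$. The module $L/\ell^nL$ is finite projective over $(A/\ell^n)\otimes\mathcal O$, which is finite free over the local ring $\mathcal O$. So $L/\ell^nL$ is finite free over $\mathcal O$, $L_n=(L/\ell^nL)\otimes_{\mathcal O}\mathcal O^{\mathrm{nr}}$ is finite free over $\mathcal O^{\mathrm{nr}}$, and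
\[L_n[1/\pi]=(M/\ell^nM)\otimes_{F_{\mathfrak p}}F_{\mathfrak p}^{\mathrm{nr}}\]
is the space in which the $y_n$ of Lemma~\ref{lem:split}(a) live. By Lemma~\ref{lem:alpha}, $\alpha f$ is a unit of $R_n$. So there is a reduction map $\rho_n\colon M[1/(\alpha f)]\to L_n[1/\pi]$, which sends $\pi^{-d}L[1/(\alpha f)]$ into $\pi^{-d}L_n$, and $\tau_M$ induces an isomorphism $\tau_n\colon(\sigma^*L_n)[1/\pi]\to L_n[1/\pi]$. Since $\tau(L)\subset L[1/f]$, it maps $\sigma^*L_n$ into $L_n$. We write $\tau(y)=\tau_n(1\otimes y)$. As $\sigma$ is the identity on $A/\ell^n$, the module $\sigma^*L_n$ is the base change of $L_n$ along the $q$-th power map of $\mathcal O^{\mathrm{nr}}$: if $(v_i)$ is an $\mathcal O^{\mathrm{nr}}$-basis of $L_n$, then $(1\otimes v_i)$ is one of $\sigma^*L_n$, and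
\begin{equation}\label{eq:frob}
1\otimes\textstyle\sum_ic_iv_i=\sum_ic_i^q(1\otimes v_i).
\end{equation}

\begin{proposition}\label{prop:inclusion}
$\mathcal E_{\mathcal O}\subseteq\mathcal E_{\mathrm{good},\ell}$.
\end{proposition}

\begin{proof}
Let $m\in L[\mathfrak j^{-1}]$ and let $\Sigma_n$ be the set of $y\in L_n$ with $y-\tau(y)=\rho_n(m)$. In a basis $v_1,\dots,v_r$ of $L_n$ this is a system $c_i-\sum_ja_{ij}c_j^q=m_i$ with $a_{ij},m_i\in\mathcal O^{\mathrm{nr}}$, and its Jacobian matrix is the identity. Modulo $\pi$ the left side is an endomorphism of the algebraic group $\mathbb G_a^r$ over $\bar k$ whose differential is the identity. Its kernel is therefore finite, and its image is a closed subgroup of dimension $r$, hence everything. So the reduced system has finitely many solutions and at least one. By Hensel's lemma, applied in a ring $k'[[\pi]]$ that contains the coefficients and the reduced solution, each lifts uniquely to $\mathcal O^{\mathrm{nr}}$. Thus the $\Sigma_n$ form an inverse system of finite nonempty sets. Its limit is nonempty, and Lemma~\ref{lem:split}(a)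 applies.
\end{proof}

For the converse we start from a system $(y_n)$ and want to pass to polar parts in the limit over $n$. This requires a bound on the poles of $y_n$ that does not depend on $n$. Raising to the $q$-th power multiplies pole orders by $q$, while $\tau_M$ can cancel only a bounded part of a pole. To measure this part, note that the finite $R$-module $\tau_M^{-1}(L)$ lies in $(\sigma^*M)[\mathfrak j^{-1}]$, so by Lemma~\ref{lem:val}(b) there is an integer $\varepsilon\ge0$, depending only on $\underline M$, with
\begin{equation}\label{eq:eps}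
\pi^\varepsilon\tau_M^{-1}(L)\subset(\sigma^*L)[\mathfrak j^{-1}].
\end{equation}
If $\underline M$ has good reduction, we may take $\varepsilon=0$.

\begin{lemma}[bounded poles]\label{lem:poles}
Let $n\ge1$ and $d\ge0$. If $y\in L_n[1/\pi]$ and $y-\tau(y)\in\pi^{-d}L_n$, then $y\in\pi^{-\max(d,\varepsilon)}L_n$.
\end{lemma}

\begin{proof}
By \eqref{eq:eps}, $\pi^\varepsilon\tau_M^{-1}$ is an $R[1/f]$-linear map $L[1/f]\to(\sigma^*L)[1/f]$, and base change to $R_n$ gives $\pi^\varepsilon\tau_n^{-1}(L_n)\subset\sigma^*L_n$. Let $y\neq0$, let $r$ be the least integer with $y\in\pi^{-r}L_n$, and suppose $r>d$. By \eqref{eq:frob}, $qr$ is the least integer $r'$ with $1\otimes y\in\pi^{-r'}\sigma^*L_n$. On the other hand $\tau(y)=y-(y-\tau(y))\in\pi^{-r}L_n$, so $1\otimes y=\tau_n^{-1}(\tau(y))\in\pi^{-r-\varepsilon}\sigma^*L_n$. Hence $qr\le r+\varepsilon$, and $r\le(q-1)r\le\varepsilon$ because $r\ge1$.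
\end{proof}

\subsection{The module of polar parts}
The natural module of polar parts is $M/L$, but $\tau$ does not act on it, because $\tau$ has poles along $\mathfrak j$. The module $M/L$ is supported on $V(\pi)$, which meets $V(\mathfrak j)$ only above $\ell_0$. Inverting $\alpha$ removes that point and keeps $\ell$. So let $B=A[1/\alpha]$, write $N_B=N[1/\alpha]$ for an $A$-module $N$, and put
\[D=M_B/L_B=\bigcup_{d\ge0}D_d,\qquad D_d=\pi^{-d}L_B/L_B.\]
By Lemma~\ref{lem:alpha}, $f$ acts bijectively on each $D_d$, so $D=D[1/f]=M_B[1/f]/L_B[1/f]$. This defines an $R_B$-linear map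
\[\delta\colon M_B[1/f]\to D,\qquad\ker\delta=L_B[1/f],\qquad\delta(\pi^{-d}L_B[1/f])=D_d.\]
The $B$-linear extension of $\tau$ maps $M_B$ to $M_B[1/f]$ and $L_B$ to $L_B[1/f]$. So it induces a $B$-linear, $\sigma$-semilinear map $\tau\colon D\to D$ with $\delta(\tau(x))=\tau(\delta(x))$ for $x\in M_B$, and $\tau(D_d)\subset D_{qd}$ because $\tau(\pi^{-d}x)=\pi^{-qd}\tau(x)$. Nothing is lost by inverting $\alpha$ and $f$: Lemma~\ref{lem:val}(c) with $g=\alpha f$ gives
\begin{equation}\label{eq:kerdelta}
M[\mathfrak j^{-1}]\cap\ker\delta=L[\mathfrak j^{-1}].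
\end{equation}

Let $\Lambda=B\otimes k\subset R_B$. It is a localization of $A\otimes k$, a Dedekind domain that is finite free over $B$, and $\sigma$ is an automorphism of $\Lambda$ because $k$ is perfect. For $d'\ge d\ge0$ the module $D_{d'}/D_d\cong L_B/\pi^{d'-d}L_B$ is finite projective over $R_B/\pi^{d'-d}$, which is finite free over $\Lambda$. So all $D_d$ and $D_{d'}/D_d$ are finite projective over $\Lambda$ and over $B$.

In Example~\ref{ex:neutral} the injectivity of $1-\tau$ on polar parts came from valuations. In general $\tau$ need not increase pole orders, as $e_2\in\pi^{-1}L$ and $\tau(e_2)\in\pi^{-1}L$ in Theorem~\ref{thm:rank2} show. The substitute is the maximality of $L$. Fix $c\ge0$.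

\begin{lemma}\label{lem:stable}
If $W\subset D_c$ is an $R_B$-submodule with $\tau(W)\subset W$, then $W=0$.
\end{lemma}

\begin{proof}
Let $N=\{x\in\pi^{-c}L:\delta(x)\in W\}$. It is a finite $R$-module containing $L$, so $N[1/\pi]=M$. If $x\in\pi^{-c}L_B$ and $\delta(x)\in W$, then $\alpha^ix\in N$ for large $i$; hence $\delta(N_B)=W$. We show that $N$ is a model. Then $N=L$ by Lemma~\ref{lem:model}(a), and $W=\delta(L_B)=0$.

Let $x\in N$ and $u=\tau(x)\in M[\mathfrak j^{-1}]$. Then $\delta(u)=\tau(\delta(x))\in W=\delta(N_B)$, so $u\in N_B+L_B[1/f]\subset N[1/(\alpha f)]$. We must show $u\in N[\mathfrak j^{-1}]$; Lemma~\ref{lem:val}(c) does not apply directly, since $N$ is not known to be locally free. It does apply to $\pi^{-c}L\supset N$ and gives $u\in\pi^{-c}L[\mathfrak j^{-1}]$. The quotient $Z=\pi^{-c}L/N$ embeds in $D_c/W$, on which $\alpha f$ acts bijectively by Lemma~\ref{lem:alpha}. So $\alpha f$ acts injectively on $Z$ and on its localizations. Let $b\in A\setminus\mathbb F$. Then $u\in\pi^{-c}L[1/f_b]$, and its image in $Z[1/f_b]$ is killed by a power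 of $\alpha f$, because $(\alpha f)^iu\in N$ for large $i$. So the image is zero and $u\in N[1/f_b]$. By \eqref{eq:sections}, $u\in N[\mathfrak j^{-1}]$.
\end{proof}

We need injectivity of $1-\tau$ not on $D_c$ but on a completed base change of it. Define a descending chain by
\[W_0=D_c,\qquad W_{i+1}=\{w\in W_i:\tau(w)\in W_i\},\]
inside $D_{qc}\supset D_c$. By induction and semilinearity these are $R_B$-submodules. An element fixed by $\tau$ lies in every $W_i$. The intersection $\bigcap_iW_i$ is $\tau$-stable, hence zero, but infinite intersections do not commute with base change. So we show that the chain stops.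

\begin{lemma}\label{lem:chain}
$W_h=0$ for some $h$.
\end{lemma}

\begin{proof}
We show by induction that $D_c/W_i$ is a torsion-free $B$-module; for $i=0$ it is zero. If $D_c/W_i$ is torsion-free, then so is $D_{qc}/W_i$, an extension of $D_{qc}/D_c$ by $D_c/W_i$. The map $\tau$ induces an injective $B$-linear map $W_i/W_{i+1}\to D_{qc}/W_i$, so $W_i/W_{i+1}$ is torsion-free, and so is $D_c/W_{i+1}$, an extension of $D_c/W_i$ by $W_i/W_{i+1}$. The ranks over $B$ of the $W_i$ do not increase, so $W_h$ and $W_{h+1}$ have the same rank for some $h$. Then $W_h/W_{h+1}$ is torsion and torsion-free, so $W_{h+1}=W_h$. This says $\tau(W_h)\subset W_h$, and Lemma~\ref{lem:stable} applies.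
\end{proof}

\subsection{Injectivity after completion}
Let $\widehat\Lambda=\varprojlim_n(A/\ell^n)\otimes\bar k$. It is a $\Lambda$-algebra, as $B/\ell^nB=A/\ell^n$, and $\sigma$ is an automorphism of it that commutes with $\Gamma$. For a $\Lambda$-module $X$ put $\widehat X=X\otimes_\Lambda\widehat\Lambda$. For $X$ finite projective, $\widehat X=\varprojlim_n(X/\ell^nX)\otimes_k\bar k$.

The ring $\widehat\Lambda$ is flat over $\Lambda$. Indeed, over a Dedekind domain flat means torsion-free. Every $0\neq\lambda\in\Lambda$ divides a nonzero element of $B$, namely the constant term of an integral equation of least degree for $\lambda$ over $B$; so it suffices to show that $\widehat\Lambda$ is torsion-free over $B$. Write $A_\ell=\mathbb F_\ell[[u]]$ with $\mathbb F_\ell=A/\ell$. Then $\widehat\Lambda=(\mathbb F_\ell\otimes\bar k)[[u]]$, and a nonzero element of $B$ is a unit of $A_\ell$ times a power of $u$, which is a nonzerodivisor.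

Thus $\widehat W_i\subset\widehat D_c\subset\widehat D_{qc}$, and $\tau$ extends to $\widehat D_c\to\widehat D_{qc}$ by $\tau(w\otimes r)=\tau(w)\otimes\sigma(r)$. This map commutes with $\Gamma$, which acts through $\widehat\Lambda$.

\begin{lemma}\label{lem:inj}
The map $1-\tau\colon\widehat D_c\to\widehat D_{qc}$ is injective.
\end{lemma}

\begin{proof}
For a module $X$ over $\Lambda$ or $\widehat\Lambda$ let $\sigma_*X$ be $X$ with the action $r\cdot x=\sigma(r)x$. Then $\tau$ gives an exact sequence of $\Lambda$-modules $0\to W_{i+1}\to W_i\to\sigma_*(D_{qc}/W_i)$. Since $\sigma$ is bijective on $\Lambda$ and on $\widehat\Lambda$, the rule $x\otimes r\mapsto x\otimes\sigma(r)$ is an isomorphism $(\sigma_*X)\otimes_\Lambda\widehat\Lambda\cong\sigma_*\widehat X$. Tensoring the sequence with the flat algebra $\widehat\Lambda$ therefore gives an exact sequence $0\to\widehat W_{i+1}\to\widehat W_i\to\sigma_*(\widehat D_{qc}/\widehat W_i)$ in which the last map is induced by $\tau$. That is, $\widehat W_{i+1}=\{w\in\widehat W_i:\tau(w)\in\widehat W_i\}$. If $y\in\widehat D_c$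 and $\tau(y)=y$, then $y\in\widehat W_i$ for all $i$ by induction, and $\widehat W_h=0$ by Lemma~\ref{lem:chain}.
\end{proof}

\begin{remark}
Injectivity can fail at finite level, so the passage to the limit is necessary. Take the motive of Theorem~\ref{thm:rank2} with a prime $\ell'\ni a$, $\ell'\neq\ell_0$, in the role of $\ell$. Then $D_1$ is free over $\Lambda$ on $\pi^{-1}e_1$ and $e_2$, and $(1-\tau)e_2=-a\pi^{-1}e_1$ vanishes modulo $\ell'$.
\end{remark}

\subsection{Descent}

\begin{proof}[Proof of Theorem~\ref{thm:sat}]
The second formula follows from the first by intersecting with $\mathcal E^{\mathrm{reg}}$, which is an $A$-submodule. In the first formula, ``$\supseteq$'' follows from Proposition~\ref{prop:inclusion} and Lemma~\ref{lem:split}(b). We prove ``$\subseteq$''.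

Let $e=\iota(m)$ be good at $\ell$, and let $y_n\in L_n[1/\pi]$ be a compatible system with $y_n-\tau(y_n)=\rho_n(m)$. Choose $d\ge0$ with $m\in\pi^{-d}L[\mathfrak j^{-1}]$ (Lemma~\ref{lem:val}(b)) and put $c=\max(d,\varepsilon)$. Then $\delta(m)\in D_c$, and $y_n\in\pi^{-c}L_n$ for all $n$ by Lemma~\ref{lem:poles}.

\emph{Polar parts.} For $j\ge0$ we have $\mathcal O^{\mathrm{nr}}/\pi^j=(\mathcal O/\pi^j)\otimes_k\bar k$, so
\[\pi^{-j}L_n/L_n=(\pi^{-j}L/L)\otimes_RR_n=D_j\otimes_{R_B}R_n=(D_j/\ell^nD_j)\otimes_k\bar k.\]
Under this identification the class of $\rho_n(u)$ is the image of $\delta(u)$ for $u\in\pi^{-j}L_B[1/f]$, and the two maps $\tau$ from level $j=c$ to level $j=qc$ agree, since both are $\sigma$-semilinear and agree on the image of $\pi^{-c}L$. So the classes of the $y_n$ define $\bar y\in\widehat D_c$ with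
\[(1-\tau)\bar y=\delta(m)\otimes1\quad\text{in }\widehat D_{qc}.\]

\emph{Descent to $A_\ell$.} For $g\in\Gamma$ the element $g\bar y$ satisfies the same equation, so $g\bar y=\bar y$ by Lemma~\ref{lem:inj}. The $\Gamma$-invariants of $(D_c/\ell^nD_c)\otimes_k\bar k$ are $D_c/\ell^nD_c$. Hence $\bar y\in\varprojlim_nD_c/\ell^nD_c=D_c\otimes_BA_\ell$, the last equality because $D_c$ is finite over $B$, and the equation holds in $D_{qc}\otimes_BA_\ell\subset\widehat D_{qc}$.

\emph{Descent to $A$.} The map $1-\tau\colon D_c\to D_{qc}$ is $B$-linear; let $Y$ be its cokernel. By right exactness of the tensor product, the class of $\delta(m)$ in $Y$ maps to zero in $Y\otimes_BA_\ell$. The completion $A_\ell$ is faithfully flat over the local ring $A_{(\ell)}$ of $A$ at $\ell$, so $Y\otimes_BA_{(\ell)}\to Y\otimes_BA_\ell$ is injective. Hence there are $s\in A\setminus\ell$ and $x'\in\pi^{-c}L_B$ with $s\,\delta(m)=(1-\tau)\delta(x')$. Choose $i$ with $x=\alpha^ix'\in\pi^{-c}L\subset M$, and put $u=\alpha^ism-(x-\tau(x))\in M[\mathfrak j^{-1}]$. Then $\delta(u)=0$, so $u\in L[\mathfrak j^{-1}]$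 by \eqref{eq:kerdelta}. Therefore $\alpha^is\,e=\iota(u)\in\mathcal E_{\mathcal O}$, with $\alpha^is\in A\setminus\ell$.
\end{proof}

\section{The torsion of $H$}\label{sec:torsion}

\begin{proof}[Proof of Corollary~\ref{cor:torsion}]
Over the Dedekind domain $A$ the torsion submodule of $H$ is $\bigoplus_{\ell'}H[\ell'^\infty]$, the sum over all maximal ideals, and $H[\ell'^\infty]=0$ if and only if $H[\ell']=0$. A torsion element $h$ is killed by some $s\notin\ell$ if and only if $\ell$ does not contain the annihilator of $h$, that is, if and only if the $\ell$-component of $h$ vanishes.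

(a) By Theorem~\ref{thm:sat}, $\mathcal E^{\mathrm{reg}}_{\mathrm{good},\ell}/\mathcal E^{\mathrm{reg}}_{\mathcal O}$ is the set of $h\in H$ killed by some $s\notin\ell$. This gives the formula and the criterion for $(\underline M,\ell)$. As $A$ has infinitely many maximal ideals, there are distinct $\ell_1,\ell_2\neq\ell_0$, and every $\ell'$ differs from one of them. So equality for all $\ell\neq\ell_0$ is equivalent to $H[\ell']=0$ for all $\ell'$.

(b) For distinct $\ell_1,\ell_2\neq\ell_0$, the sums $\bigoplus_{\ell'\neq\ell_1}H[\ell'^\infty]$ and $\bigoplus_{\ell'\neq\ell_2}H[\ell'^\infty]$ agree if and only if $H[\ell_1^\infty]=H[\ell_2^\infty]=0$. The intersection of these sums over all $\ell\neq\ell_0$ is $H[\ell_0^\infty]$, whose preimage in $\mathcal E^{\mathrm{reg}}$ is the displayed set.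

(c) The set $X_s$ is an $A$-submodule of $M$. It contains $L$, as $(1-\tau)L\subset L[\mathfrak j^{-1}]$, and $sM$, as $(1-\tau)sM\subset sM^+$. For $x\in X_s$ choose $m\in M^+$ with $sm-(x-\tau(x))\in L[\mathfrak j^{-1}]$. Two choices $m,m'$ satisfy $s(m-m')\in L[\mathfrak j^{-1}]$, so $m-m'\in M^+\cap L[\mathfrak j^{-1}]$ by Lemma~\ref{lem:val}(b), and $\iota(m-m')\in\mathcal E^{\mathrm{reg}}_{\mathcal O}$. So the class $\phi(x)\in H$ of $\iota(m)$ depends only on $x$; it is killed by $s$, and $\phi\colon X_s\to H[s]$ is $A$-linear. It is surjective: if $h\in H[s]$ is represented by $m\in M^+$, then $s\iota(m)\in\mathcal E_{\mathcal O}$, so $sm=l+x-\tau(x)$ with $l\in L[\mathfrak j^{-1}]$, $x\in M$, and then $x\in X_s$ and $\phi(x)=h$. Its kernel is $L+sM$ by Lemma~\ref{lem:division}.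
\end{proof}

The sum in (a) includes $\ell'=\ell_0$, which is not included in the criterion of (b). The motive of Theorem~\ref{thm:rank1} separates the two criteria: there $H[\ell_0]\neq0$, so \eqref{eq:problem} fails for every $\ell$, while independence of $\ell$ holds by Theorem~\ref{thm:goodred}(a).

\section{Good reduction}\label{sec:goodred}

\begin{proof}[Proof of Theorem~\ref{thm:goodred}(a)]
By Corollary~\ref{cor:torsion}(b) it suffices to show $H[\ell]=0$ for every $\ell\neq\ell_0$. We use the notation of Section~\ref{sec:sat} for this $\ell$, with $\varepsilon=0$. Let $h\in H[\ell]$ and $s\in\ell\setminus\ell^2$. Then $h\in H[s]$, so $h=\phi(x)$ with $x\in X_s$, say $x-\tau(x)=sm-l$ with $m\in M^+$ and $l\in L[\mathfrak j^{-1}]$. Since $\rho_1(sm)=0$ and $\rho_1(l)\in L_1$, Lemma~\ref{lem:poles} with $n=1$, $d=0$ gives $\rho_1(x)\in L_1$. In an $\mathcal O$-basis of $L/\ell L$ the image of $x$ in $M/\ell M$ thus has coordinates in $F_{\mathfrak p}\cap\mathcal O^{\mathrm{nr}}=\mathcal O$, so $x\in L+\ell M$.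

The ideal $\ell$ need not be principal, so one more step is needed to reach $L+sM$. Write $sA=\ell\mathfrak c$ with $\mathfrak c\not\subset\ell$, and choose $b\in\mathfrak c\setminus\ell$. Then $b\ell\subset sA$, so $bx\in L+sM$ and $bh=\phi(bx)=0$. As $\ell h=0$ and $\ell+bA=A$, we get $h=0$.
\end{proof}

The argument says nothing about $\ell_0$, because modulo $\ell_0$ and $\pi$ the ideal $\mathfrak j$ is no longer the unit ideal. For (b) we argue modulo $\pi$ instead, and use the hypothesis $L\subset\tau_M(\sigma^*L)$ to keep poles along $\mathfrak j$ out of the computation.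

\begin{proof}[Proof of Theorem~\ref{thm:goodred}(b)]
By Corollary~\ref{cor:torsion}(a) and (c) it suffices to show $X_s\subset L+sM$ for all $0\neq s\in A$. We claim that for $d\ge1$
\begin{equation}\label{eq:step}
X_s\cap\pi^{-d}L\subset\pi^{-(d-1)}L+sM.
\end{equation}
This suffices. If $x\in X_s\cap\pi^{-d}L$ and $x-sz\in\pi^{-(d-1)}L$ with $z\in M$, then $x-sz\in X_s$ because $sM\subset X_s$, and induction on $d$ gives $x\in L+sM$.

Inverting $\pi$ in the hypothesis gives $M\subset\tau_M(\sigma^*M)$, so $M^+=\tau_M(\sigma^*M)$. Let $x\in X_s\cap\pi^{-d}L$, put $x'=\pi^dx\in L$, and write $s\,\tau_M(\nu)=l+x-\tau(x)$ with $\nu\in\sigma^*M$ and $l\in L[\mathfrak j^{-1}]$. Since $\tau(x')=\pi^{qd}\tau(x)$ and $qd-d\ge1$,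
\[\tau_M\bigl(s\pi^{qd}\nu+1\otimes x'\bigr)=\pi^{qd}(l+x)\in\pi L[\mathfrak j^{-1}].\]
Put $\nu'=\pi^{qd}\nu$. Good reduction gives $s\nu'+1\otimes x'\in\pi(\sigma^*L)[\mathfrak j^{-1}]$. In particular $s\nu'\in(\sigma^*L)[\mathfrak j^{-1}]$, so $\nu'\in(\sigma^*L)[\mathfrak j^{-1}]$ by Lemma~\ref{lem:val}(b). Both $\nu'$ and $s\nu'+1\otimes x'$ lie in $\sigma^*M$, so Lemma~\ref{lem:val}(a), for $\sigma^*L$ and for $\pi\sigma^*L$, gives
\[\nu'\in\sigma^*L,\qquad s\nu'+1\otimes x'\in\pi\sigma^*L.\]
Thus $1\otimes x'$ is divisible by $s$ in $\sigma^*L/\pi\sigma^*L$. The composite of $\sigma\colon R\to R$ with $R\to R/\pi$ kills $\pi$ and induces the automorphism $\sigma$ of $A\otimes k$. Hence $\sigma^*L/\pi\sigma^*L=\sigma^*(L/\pi L)$, and $z\mapsto1\otimes z$ is an $A$-linear bijection $L/\pi L\to\sigma^*(L/\pi L)$. So $x'$ is divisible by $s$ in $L/\pi L$: $x'=sz'+\pi w$ with $z',w\in L$. Dividing by $\pi^d$ gives $x=\pi^{-(d-1)}w+s\pi^{-d}z'$, which is \eqref{eq:step}.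
\end{proof}

\begin{remark}
The example of Theorem~\ref{thm:rank1} shows where the extra hypothesis enters. There $s=t$, $d=1$, $x'=-1$, and, identifying $\sigma^*M$ with $F_{\mathfrak p}[t]$, we have $\nu=\tau_M^{-1}(\pi^{-q})=\pi^{-q}/(t-\theta)$. So $\nu'=1/(t-\theta)$, and $t\nu'-1=\theta/(t-\theta)$ does lie in $\pi(\sigma^*L)[\mathfrak j^{-1}]$. But $\nu'\notin\sigma^*M$, and modulo $\pi$ it becomes $1/t$: the divisibility of $x'$ by $t$ holds in $k[t,t^{-1}]$ and not in $k[t]$.
\end{remark}

\begin{thebibliography}{1}
\bibitem{Gazda} Quentin Gazda, \emph{On the Integral Part of $A$-Motivic Cohomology}, arXiv:2201.09304 (2022).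
\end{thebibliography}
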